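# Positive generation at one matrix level does not control all levels: the space $\ell_1$ as a function system

## The theorem: $\ell_1$ is $2$-generated but not completely $\alpha$-generated

**Theorem 1.** Let $X=[0,1]^{\mathbb N}$, which is compact Hausdorff. For $a\in\ell_1$ put $f_a(t)=\sum_i a_it_i$, and let $S=\{f_a:a\in\ell_1\}\subseteq C(X)$. Then $S$ is a $2$-generated function system, and $\alpha_n(S)\ge 2\sqrt{n+1}$ for every $n=2^m$, $m\ge 1$. Hence $S$ is positively generated but not completely $\alpha$-generated for any $\alpha>0$.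

Here $\alpha_n(S)$ is the best constant for splitting a selfadjoint element of $M_n(S)$ into a difference of two positive ones; the exact definition is in the next section. Two further results measure how bad the failure can be.

**Theorem 2.**
(a) If $S$ is an $\alpha$-generated function system, then $\alpha_n(S)\le(2n-1)(\alpha+1)$ for all $n$.
(b) There is a $4$-generated function system $S$ with $\alpha_n(S)\ge\frac{n+1}{2}$ for all $n\ge 1$.
So for each fixed $\alpha\ge 4$, the supremum of $\alpha_n(S)$ over all $\alpha$-generated function systems $S$ is of exact order $n$.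

**Proposition 3.** For $S$ as in Theorem 1 and all $n\ge1$, $\alpha_n(S)\le 16\sqrt{n/\pi}$. Together with Theorem 1, $\alpha_n(S)$ is of exact order $\sqrt n$; more precisely $\alpha_n(S)\ge\sqrt{2n}$ for all $n\ge2$.

Theorem 1 answers a question whose source is the paper of Adam Humeniuk, Matthew Kennedy and Nicholas Manor, "An extension property for noncommutative convex sets and duality for operator systems", arXiv:2312.04791 (2023): if every selfadjoint function in a function system is a difference of two positive functions in it, can the same be done for matrices over the system, with a norm bound that does not depend on the size of the matrix? The answer is no.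

## Function systems, positive cones, and the constants $\alpha_n$

Let $X$ be compact Hausdorff and $C(X)$ the C*-algebra of continuous complex functions on it.

**Definition.** A function system is a norm-closed selfadjoint subspace $S\subseteq C(X)$. It need not contain the constants.

For $n\ge1$ we regard $M_n(S)\subseteq M_n(C(X))\cong C(X,M_n)$, so an element of $M_n(S)$ is a continuous matrix-valued function $F$ whose entries lie in $S$. Its norm is $\|F\|=\sup_{x}\|F(x)\|$ with the operator norm on $M_n$. The positive cone is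
$$M_n(S)^+=\{F\in M_n(S): F(x)\ge0\text{ for all }x\in X\},$$
and $M_n(S)^{\rm sa}$ is the set of selfadjoint elements. We write $S^+$ and $S^{\rm sa}$ when $n=1$.

**Definition.** $S$ is positively generated if $S^{\rm sa}=S^+-S^+$. It is $\alpha$-generated, for $\alpha>0$, if every $a\in S^{\rm sa}$ can be written $a=b-c$ with $b,c\in S^+$ and $\|b\|+\|c\|\le\alpha\|a\|$. It is completely $\alpha$-generated if for every $n$, every $x\in M_n(S)^{\rm sa}$ can be written $x=y-z$ with $y,z\in M_n(S)^+$ and $\|y\|+\|z\|\le\alpha\|x\|$, with the same $\alpha$ for all $n$.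

**Definition.** For $S\ne0$, let $\alpha_n(S)\in[0,\infty]$ be the infimum of all $\beta$ such that every $x\in M_n(S)^{\rm sa}$ can be written $x=y-z$ with $y,z\in M_n(S)^+$ and $\|y\|+\|z\|\le\beta\|x\|$.

If $S$ is completely $\alpha$-generated, then $\alpha_n(S)\le\alpha$ for every $n$. So to refute complete generation it is enough to show that $\alpha_n(S)$ is unbounded. We may also use two known facts: positive generation of a function system is equivalent to being $\alpha$-generated for some $\alpha>0$, and positive generation of $S$ implies $M_n(S)^{\rm sa}=M_n(S)^+-M_n(S)^+$ for all $n$. The question is therefore only about constants. The proofs below need neither fact.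

Some small examples fix the notions.

*Not positively generated.* On $X=[-1,1]$ let $S$ be spanned by the function $x$. Then $S^+=\{0\}$.

*Positively generated, at a price.* Let $X=\{1,2,3\}$, $R\ge1$, and let $S$ be spanned by $e=(1,0,R)$ and $f=(0,1,R)$. Then $re+sf=(r,s,R(r+s))$ is positive exactly when $r,s\ge0$. Take $a=e-f=(1,-1,0)$, of norm $1$. If $a=b-c$ with $b=re+sf\ge0$ and $c=(r-1)e+(s+1)f\ge0$, then $r\ge1$ and $s\ge0$, so the third coordinates give $\|b\|\ge R$ and $\|c\|\ge R$. Hence $S$ is not $\alpha$-generated for $\alpha<2R$. Cancellation can make $\|a\|$ small while $b$ and $c$ must be large.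

*Two cases where the answer is yes.* If $S=C(X)$ and $x\in M_n(S)^{\rm sa}$, the functional calculus gives $x=x^+-x^-$ with $\|x^\pm\|\le\|x\|$, so $C(X)$ is completely $2$-generated. For a general $S$ this breaks down, because $x^+$ need not have its entries in $S$. If $S$ contains the constant $1$, then
$$x=\tfrac12(\|x\|I_n+x)-\tfrac12(\|x\|I_n-x)$$
is a difference of two positive elements of $M_n(S)$ of norm at most $\|x\|$, so $S$ is completely $2$-generated. A counterexample must therefore omit the constants.

**Notation.** Inner products are linear in the first variable, $\operatorname{tr}$ is the unnormalised trace, and $vv^*$ is the rank-one projection onto a unit vector $v$, so $\operatorname{tr}(Avv^*)=\langle Av,v\rangle$.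

## Splitting entry by entry, and the factor $n-1$

Suppose we hope for a positive answer. The natural attempt is to decompose each entry. Let $S$ be $\alpha$-generated, $F\in M_n(S)^{\rm sa}$, $\|F\|\le1$. Each $F_{kk}$ is in $S^{\rm sa}$ with norm at most $1$, and splits as $b_k-c_k$ with norms at most $\alpha$. For $k<l$ write $F_{kl}=g+ih$ with $g,h\in S^{\rm sa}$ of norm at most $1$, and split $g=b-c$, $h=b'-c'$ with $\|b\|+\|c\|\le\alpha$ and $\|b'\|+\|c'\|\le\alpha$. Then
$$\begin{pmatrix}0&g+ih\\ g-ih&0\end{pmatrix}
= b\begin{pmatrix}1&1\\1&1\end{pmatrix}+c\begin{pmatrix}1&-1\\-1&1\end{pmatrix}+b'\begin{pmatrix}1&i\\-i&1\end{pmatrix}+c'\begin{pmatrix}1&-i\\i&1\end{pmatrix}-(b+c+b'+c')\begin{pmatrix}1&0\\0&1\end{pmatrix}.$$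
The four scalar matrices have eigenvalues $0$ and $2$, so the first four terms add up to a positive block of norm at most $4\alpha$, and what is subtracted is a positive block of norm at most $2\alpha$.

Now place all the blocks into the $n\times n$ matrix. A positive block of norm at most $4\alpha$ in positions $k,l$ is bounded above by $4\alpha(E_{kk}+E_{ll})$. The index $k$ occurs in $n-1$ pairs, so the sum of the positive blocks is at most $4\alpha(n-1)I$, and the sum of the subtracted ones at most $2\alpha(n-1)I$. With the diagonal terms we get $F=Y-Z$ with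
$$\|Y\|+\|Z\|\le 4\alpha(n-1)+2\alpha(n-1)+2\alpha=(6n-4)\alpha .$$

This is a correct proof that $\alpha_n(S)<\infty$ for each $n$. As a proof of complete generation it stops at one point: each off-diagonal entry must be paid for on the diagonal, and each diagonal place pays $n-1$ times. One could hope that a better choice of $Y$ and $Z$ lets these payments overlap. Theorem 1 says that no choice removes the growth, and Theorem 2(b) says that linear growth cannot be avoided in general.

## The order and the norm of matrices over $\ell_1$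

We look for a system in which the cone is so small that the decomposition has almost no freedom. In $\ell_1$ with the coordinatewise order, a decomposition of $\sum_it_iA_i$ must decompose each $A_i$ separately. The norm of $\sum_i t_iA_i$, on the other hand, allows cancellation among different $A_i$.

**Step 1: $S$ is a function system.** The purpose is to identify $S$ with $\ell_1$ and to see that it is closed. Since $0\le t_i\le1$, the series for $f_a$ converges uniformly, so $f_a\in C(X)$ and $\|f_a\|\le\|a\|_1$. Also $\overline{f_a}=f_{\bar a}$, so $S$ is selfadjoint. Let $a$ be real. Then $-\sum a_i^-\le f_a(t)\le\sum a_i^+$, and both bounds are attained, at the indicator sequences of $\{a_i<0\}$ and $\{a_i>0\}$. Hence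
$$\|f_a\|=\max\Big(\sum_i a_i^+,\ \sum_i a_i^-\Big)\qquad(a\text{ real}),\tag{1}$$
and so $\|a\|_1\le2\|f_a\|$ for real $a$. For complex $a$ we have $\operatorname{Re}f_a=f_{\operatorname{Re}a}$ and $\operatorname{Im}f_a=f_{\operatorname{Im}a}$, each of norm at most $\|f_a\|$, so
$$\|a\|_1\le\|\operatorname{Re}a\|_1+\|\operatorname{Im}a\|_1\le4\|f_a\|.\tag{2}$$
Thus $a\mapsto f_a$ is a linear isomorphism of the Banach space $\ell_1$ onto $S$, bounded in both directions, so $S$ is complete and hence closed.

**Step 2: $S$ is $2$-generated.** This is the scalar half of Theorem 1. By injectivity, $f_a$ is real exactly when $a$ is real. Evaluating at the unit vectors $e_i\in X$ gives $f_a(e_i)=a_i$, so $f_a\ge0$ exactly when all $a_i\ge0$. For real $a$ we have $f_a=f_{a^+}-f_{a^-}$, both terms lie in $S^+$, and by (1) each has norm at most $\|f_a\|$. So $\|f_{a^+}\|+\|f_{a^-}\|\le2\|f_a\|$.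

**Step 3: matrices over $S$.** We translate the matrix order and norm into coefficients. An element of $M_n(S)$ has entries $f_{a^{kl}}$; putting $A_i=(a_i^{kl})_{k,l}$ we see that the elements of $M_n(S)$ are exactly the functions
$$G(t)=\sum_i t_iA_i,\qquad A_i\in M_n,\quad \sum_i\|A_i\|<\infty,\qquad A_i=G(e_i).$$
(The sum of norms is finite because $\|A_i\|\le\sum_{k,l}|a_i^{kl}|$; conversely each entry of $A_i$ is bounded by $\|A_i\|$.) Therefore $G$ is selfadjoint exactly when all $A_i$ are, and $G\ge0$ exactly when all $A_i\ge0$. If $G\ge0$, then $0\le G(t)\le G(1,1,\dots)$ for all $t$, so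
$$\|G\|=\Big\|\sum_iA_i\Big\|\qquad(G\ge0).\tag{3}$$

A first consequence: if only finitely many coordinates were available, there would be no counterexample. Let $S_d$ be the analogous system of functions $\sum_{i\le d}a_it_i$ on $[0,1]^d$. For $x=\sum_{i\le d}t_iA_i$ selfadjoint we have $\|A_i\|=\|x(e_i)\|\le\|x\|$, and $y=\sum t_iA_i^+$, $z=\sum t_iA_i^-$ satisfy $\|y\|,\|z\|\le d\|x\|$. So $S_d$ is completely $2d$-generated. We need infinitely many coordinates, and at level $n$ we shall use $2(n^2-1)$ of them.

The three Pauli matrices already show the effect. Recall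
$$\sigma_1=\begin{pmatrix}0&1\\1&0\end{pmatrix},\quad\sigma_2=\begin{pmatrix}0&-i\\i&0\end{pmatrix},\quad\sigma_3=\begin{pmatrix}1&0\\0&-1\end{pmatrix}.$$
They are selfadjoint, have square $1$, and the product of two different ones is $\pm i$ times the third; all three have trace $0$. For real $s\in\mathbb R^3$ the matrix $\sum s_i\sigma_i$ has square $|s|^2\cdot 1$, because different $\sigma_i$ anticommute, so its norm is the Euclidean length $|s|$. Take
$$x(t)=\sum_{i=1}^3(t_i-t_{3+i})\sigma_i .$$
The vector $(t_i-t_{3+i})_i$ runs over $[-1,1]^3$, so $\|x\|=\sqrt3$. The coefficients of $x$ are $\sigma_1,\sigma_2,\sigma_3,-\sigma_1,-\sigma_2,-\sigma_3$. Splitting each into its positive and negative parts, we get $y$ and $z$ whose coefficients sum to $\sum_i(\sigma_i^++\sigma_i^-)=\sum_i|\sigma_i|=3\cdot1$, so by (3) the cost is $\|y\|+\|z\|=6$. The next proof, with $n=2$, shows that every decomposition costs at least $6$. The ratio $6/\sqrt3=2\sqrt3$ exceeds the scalar constant $2$.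

## Tensor products of Pauli matrices: the proof of Theorem 1

Steps 1–3 have shown that $S$ is a $2$-generated function system. It remains to bound $\alpha_n(S)$ from below when $n=2^m$. We want many selfadjoint unitaries, so that each coefficient is expensive to split, and we want no vector to see all of them at once, so that the norm of $x$ stays small.

**Step 4: a family of selfadjoint unitaries.** This step provides the coefficients and the one identity they satisfy. Let $n=2^m$ and $N=n^2-1$. Let $P_1,\dots,P_N$ be the $m$-fold tensor products of matrices from $\{1,\sigma_1,\sigma_2,\sigma_3\}$, leaving out $1\otimes\cdots\otimes1=I$. There are $4^m-1=n^2-1$ of them. They are selfadjoint unitaries. Since $\operatorname{tr}(A\otimes B)=\operatorname{tr}A\operatorname{tr}B$, and since the four matrices $1,\sigma_1,\sigma_2,\sigma_3$ are orthogonal with squared norm $2$ for $\langle A,B\rangle=\operatorname{tr}(B^*A)$, the $n^2$ matrices $I,P_1,\dots,P_N$ are orthogonal with squared norm $2^m=n$. They form an orthogonal basis of $M_n$. Let $v$ be a unit vector.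 Parseval's identity for $vv^*$ in this basis reads
$$\operatorname{tr}\big((vv^*)^2\big)=\frac1n\Big(\langle v,v\rangle^2+\sum_{i=1}^N\langle P_iv,v\rangle^2\Big),$$
and the left side is $1$. Hence
$$\sum_{i=1}^N\langle P_iv,v\rangle^2=n-1\qquad\text{for every unit vector }v.\tag{4}$$
This is the cancellation: there are $n^2-1$ terms, each at most $1$, but their sum is only $n-1$.

**Step 5: the element $x$ and its norm.** We bound $\|x\|$ from above by means of (4). Put $A_i=P_i$ and $A_{N+i}=-P_i$ for $1\le i\le N$, $A_j=0$ for $j>2N$, and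
$$x(t)=\sum_jt_jA_j=\sum_{i=1}^N(t_i-t_{N+i})P_i\in M_n(S)^{\rm sa}.$$
Since $x(t)$ is selfadjoint, $\|x(t)\|=\sup_{\|v\|=1}|\langle x(t)v,v\rangle|$. As $|t_i-t_{N+i}|\le1$, the Cauchy–Schwarz inequality and (4) give
$$\|x\|\le\sup_{\|v\|=1}\sum_{i=1}^N|\langle P_iv,v\rangle|\le\sqrt{N(n-1)}=(n-1)\sqrt{n+1}.\tag{5}$$

**Step 6: every decomposition is expensive.** We bound $\|y\|+\|z\|$ from below by taking traces. Let $x=y-z$ with $y,z\in M_n(S)^+$, and write $y(t)=\sum t_jB_j$, $z(t)=\sum t_jC_j$. By Step 3, $B_j,C_j\ge0$ and $B_j-C_j=A_j$. Let $j\le2N$. Then $A_j^2=I$ and $\|A_j\|=1$. For a positive matrix $B$ and a selfadjoint $A$ with $\|A\|\le1$ we have $|\operatorname{tr}(AB)|\le\operatorname{tr}B$. Therefore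
$$n=\operatorname{tr}(A_j^2)=\operatorname{tr}(A_jB_j)-\operatorname{tr}(A_jC_j)\le\operatorname{tr}B_j+\operatorname{tr}C_j .$$
Sum over $j\le2N$, add the remaining nonnegative traces, and use (3):
$$2Nn\le\operatorname{tr}\Big(\sum_jB_j\Big)+\operatorname{tr}\Big(\sum_jC_j\Big)\le n\|y\|+n\|z\| .$$
So $\|y\|+\|z\|\ge2N=2(n-1)(n+1)$, and by (5)
$$\|y\|+\|z\|\ge2\sqrt{n+1}\cdot(n-1)\sqrt{n+1}\ge2\sqrt{n+1}\,\|x\|.$$
Since $x\ne0$, this gives $\alpha_n(S)\ge2\sqrt{n+1}$ for $n=2^m$, which is unbounded. Hence $S$ is not completely $\alpha$-generated for any $\alpha$, and Theorem 1 is proved. $\blacksquare$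

## Averages over the unit sphere

The remaining bounds for $\ell_1$ and for Theorem 2(b) use a few integrals. Let $dv$ be the normalised surface measure on the unit sphere of $\mathbb C^n$.

**Lemma 4.** Let $n\ge1$, $h\in\mathbb C^n$, and let $u\in\mathbb C^n$ be a unit vector. Then

1. $\displaystyle\int|\langle h,v\rangle|\,dv\ge\frac{\sqrt\pi}{2\sqrt n}\,\|h\|$;
2. $\displaystyle\int|\langle v,u\rangle|^2dv=\frac1n$ and $\displaystyle\int|\langle v,u\rangle|^4dv=\frac2{n(n+1)}$;
3. $\displaystyle\int|\langle v,u\rangle|^2\,vv^*\,dv=\frac{I+uu^*}{n(n+1)}$.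

**Proof.** By unitary invariance we may replace $u$, and $h/\|h\|$ when $h\neq0$, by the first basis vector in parts 1 and 2, so we need moments of $|v_1|$. Let $g$ be a random vector in $\mathbb C^n$ with density $\pi^{-n}e^{-\|g\|^2}$. In polar coordinates $g=rv$, the radius $r$ and the direction $v$ are independent and $v$ has law $dv$. Hence $\mathbb E|g_1|^k=\mathbb E r^k\cdot\int|v_1|^kdv$. The coordinates of $g$ are independent, and $|g_1|^2$ has density $e^{-s}$ on $s>0$, so
$$\mathbb E|g_1|=\int_0^\infty\sqrt s\,e^{-s}ds=\Gamma(\tfrac32)=\tfrac{\sqrt\pi}2,\qquad\mathbb E|g_1|^2=1,\qquad\mathbb E|g_1|^4=2 .$$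
From $r^2=\sum_i|g_i|^2$ we get $\mathbb E r^2=n$, $\mathbb E r^4=2n+n(n-1)=n(n+1)$, and $\mathbb E r\le(\mathbb E r^2)^{1/2}=\sqrt n$. Dividing, we obtain $\int|v_1|dv\ge\frac{\sqrt\pi}{2\sqrt n}$, $\int|v_1|^2dv=\frac1n$ and $\int|v_1|^4dv=\frac2{n(n+1)}$. This proves parts 1 and 2.

For part 3, let $M$ be the integral. If $U$ is unitary and $Uu=u$, the substitution $v\mapsto Uv$ shows $UMU^*=M$. Take any orthonormal basis containing $u$, and let $U$ run over the unitaries that are diagonal in it and fix $u$. Since $M$ commutes with all of these, $M$ is diagonal in that basis. So $u$ is an eigenvector of $M$, and so is every unit vector of $u^\perp$; hence $M$ is scalar on $u^\perp$, and $M=pI+q\,uu^*$. By part 2, $pn+q=\operatorname{tr}M=\frac1n$ and $p+q=\langle Mu,u\rangle=\frac2{n(n+1)}$. Subtracting, $p(n-1)=\frac{n-1}{n(n+1)}$, so for $n\ge2$ we get $p=q=\frac1{n(n+1)}$. For $n=1$ both sides of part 3 equal $1$. $\blacksquare$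

## Why $\ell_1$ gives exactly $\sqrt n$: the proof of Proposition 3

Here the obvious decomposition, splitting each coefficient by the functional calculus, is good enough. Let $S$ be as in Theorem 1 and $x(t)=\sum t_iA_i\in M_n(S)^{\rm sa}$ with $\|x\|\le1$.

**Step 1: signs.** We convert the bound on $\|x\|$ into a bound on sums of absolute values. For signs $s_i=\pm1$, the matrix $\sum s_iA_i$ is the value of $x$ at the indicator of $\{s_i=1\}$ minus its value at the indicator of $\{s_i=-1\}$, so its norm is at most $2$. Let $v,w$ be unit vectors and choose $s_i$ so that $s_i\operatorname{Re}\langle A_iv,w\rangle=|\operatorname{Re}\langle A_iv,w\rangle|$. Then $\sum_i|\operatorname{Re}\langle A_iv,w\rangle|=\operatorname{Re}\langle\sum_is_iA_iv,w\rangle\le2$. The same argument works for imaginary parts. Hence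
$$\sum_i|\langle A_iv,w\rangle|\le4 .\tag{6}$$

**Step 2: averaging over $w$.** We pass from numbers to vector norms. Integrating (6) over $w$ and using part 1 of Lemma 4 with $h=A_iv$, we get $\frac{\sqrt\pi}{2\sqrt n}\sum_i\|A_iv\|\le4$. Since $\langle|A_i|v,v\rangle\le\||A_i|v\|=\|A_iv\|$,
$$\sum_i\langle|A_i|v,v\rangle\le\sum_i\|A_iv\|\le8\sqrt{n/\pi}\qquad\text{for every unit vector }v .$$

**Step 3: the decomposition.** We read off $y$ and $z$. Let them have coefficients $A_i^+$ and $A_i^-$. These satisfy $\|A_i^\pm\|\le\|A_i\|$, so they are summable in norm, $y,z\in M_n(S)^+$ and $x=y-z$. As $A_i^\pm\le|A_i|$, (3) gives $\|y\|,\|z\|\le\|\sum_i|A_i|\|\le8\sqrt{n/\pi}$. So $\|y\|+\|z\|\le16\sqrt{n/\pi}$, and by scaling $\alpha_n(S)\le16\sqrt{n/\pi}$.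

**Step 4: a lower bound for all $n\ge2$.** Theorem 1 covers powers of $2$, and we extend it by monotonicity. If $k\le n$ and $x\in M_k(S)^{\rm sa}$, pad $x$ with zeros to an element of $M_n(S)$ of the same norm. The $k\times k$ corners of a decomposition in $M_n(S)$ are positive, have no larger norms, and decompose $x$. So $\alpha_k(S)\le\alpha_n(S)$. For $n\ge2$ choose $m\ge1$ with $2^m\le n<2^{m+1}$. Then
$$\alpha_n(S)\ge2\sqrt{2^m+1}\ge\sqrt{4\cdot2^m}\ge\sqrt{2n}.\qquad\blacksquare$$

## A linear upper bound from cube roots of unity: Theorem 2(a)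

The entrywise attempt gave $(6n-4)\alpha$. The following argument gives the bound of Theorem 2(a): instead of splitting entries, we split the scalar functions $z^*Fz$ for a set of vectors $z$, and recover $F$ by averaging.

**Step 1: balancing the two parts.** We bound $b$ and $c$ individually. Let $a=b-c$ with $b,c\in S^+$ and $\|b\|+\|c\|\le\alpha\|a\|$. Then $\|b\|\le\|c\|+\|a\|$, so $2\|b\|\le\|b\|+\|c\|+\|a\|\le(\alpha+1)\|a\|$, and likewise for $c$. Hence
$$\|b\|,\|c\|\le\tfrac{\alpha+1}2\|a\| .\tag{7}$$

**Step 2: recovering $F$ from an average.** Let $F=(F_{ij})\in M_n(S)^{\rm sa}$ with $\|F\|\le1$; by scaling it is enough to treat this case. Let $\omega=e^{2\pi i/3}$, let $z$ range over the column vectors in $\{1,\omega,\omega^2\}^n$, and let $\mathbb E$ be the average over these $3^n$ vectors. Put $f_z=z^*Fz=\sum_{i,j}\bar z_iF_{ij}z_j$. This lies in $S^{\rm sa}$, and $\|f_z\|\le\|z\|^2=n$. The $(k,l)$ entry of $\mathbb E[f_z\,zz^*]$ is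
$$\sum_{i,j}F_{ij}\,\mathbb E[\bar z_iz_jz_k\bar z_l].$$
The coordinates of $z$ are independent and uniform on the cube roots of unity, so the expectation is $1$ if every coordinate of the integer vector $e_j+e_k-e_i-e_l$ is divisible by $3$, and $0$ otherwise. These coordinates lie in $[-2,2]$, so divisibility by $3$ forces them to vanish, that is, $\{j,k\}=\{i,l\}$ as multisets. (This is the reason for cube roots. With signs $\pm1$ the case $j=k$, $i=l$ would also contribute.)

If $k\ne l$, then $j=i$ would give $k=l$, so $j=l$ and $i=k$, and the entry is $F_{kl}$. If $k=l$, the condition says $i=j$, and the entry is $\sum_jF_{jj}$. Therefore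
$$F=\mathbb E[f_z\,zz^*]-D,\qquad D=\operatorname{diag}(d_1,\dots,d_n),\quad d_i=\sum_{j\ne i}F_{jj}\in S^{\rm sa},\quad\|d_i\|\le n-1 .\tag{8}$$

**Step 3: splitting the scalar functions.** We decompose the pieces of (8). By (7), write $f_z=b_z-c_z$ and $d_i=b_i'-c_i'$ with terms in $S^+$ and
$$\|b_z\|,\|c_z\|\le\tfrac{\alpha+1}2\,n,\qquad\|b_i'\|,\|c_i'\|\le\tfrac{\alpha+1}2(n-1).$$
Put
$$Y=\mathbb E[b_z\,zz^*]+\operatorname{diag}(c_i'),\qquad Z=\mathbb E[c_z\,zz^*]+\operatorname{diag}(b_i').$$
Both lie in $M_n(S)^+$, and $F=Y-Z$ by (8). At each point, $\mathbb E[b_z\,zz^*]\le\max_z\|b_z\|\cdot\mathbb E[zz^*]=\max_z\|b_z\|\cdot I$, because $\mathbb E[z_k\bar z_l]=\delta_{kl}$; the same holds for $c_z$. Hence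
$$\|Y\|+\|Z\|\le2\cdot\tfrac{\alpha+1}2\big(n+(n-1)\big)=(2n-1)(\alpha+1).$$
This proves Theorem 2(a). $\blacksquare$

## A system where $H$ must be dominated by its quadratic forms: Theorem 2(b)

By Proposition 3, $\ell_1$ cannot give more than order $\sqrt n$. For linear growth we build, for each $n$, a system $S_n$ that contains the entries of a variable selfadjoint matrix $H$, and we add to it just enough positive functions to make it positively generated. A scalar function $\operatorname{tr}(aH)$ with $a=a^*$ can be dominated after diagonalising $a$, so it is enough to add a function $t_u$ that dominates $|\langle Hu,u\rangle|$, for each unit vector $u$. Which $u$ we need depends on $a$. The matrix function $H$ itself involves all $a$ at once, and there no single basis is adapted to it.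

**Step 1: the space and the system.** We define $S_n$ and check that it is a function system. Fix $n$. Let $K=\{H\in M_n^{\rm sa}:\|H\|\le1\}$, let $\Gamma$ be the set of unit vectors of $\mathbb C^n$, and let
$$X_n=\{(H,t)\in K\times[0,1]^\Gamma:\ |\langle Hu,u\rangle|\le t_u\ \text{ for all }u\in\Gamma\}.$$
It is a closed subset of a product of compact Hausdorff spaces, so it is compact Hausdorff. For $a\in M_n$ and $c\in\ell_1(\Gamma)$ put
$$h_{a,c}(H,t)=\operatorname{tr}(aH)+\sum_uc_ut_u ,$$
and let $S_n$ be the set of all $h_{a,c}$. The sum has countably many nonzero terms and converges uniformly, so $h_{a,c}\in C(X_n)$. As $H=H^*$, we have $\overline{h_{a,c}}=h_{a^*,\bar c}$, so $S_n$ is selfadjoint.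

To see that $S_n$ is closed, let $h=h_{a,c}$. All points $(0,t)$ with $t\in[0,1]^\Gamma$ lie in $X_n$, and $h(0,t)=\sum c_ut_u$, so the argument for (2) gives $\|c\|_1\le4\|h\|$. All points $(H,\mathbf 1)$ with $H\in K$ lie in $X_n$, where $\mathbf 1$ has all coordinates $1$, so $|\operatorname{tr}(aH)|\le\|h\|+\|c\|_1\le5\|h\|$. The quantity $\sup_{H\in K}|\operatorname{tr}(aH)|$ is a norm on $M_n$: if it is $0$, then $\operatorname{tr}(aH)=0$ for all selfadjoint $H$, hence for all matrices, and $a=0$. So $(a,c)\mapsto h_{a,c}$, a bounded map from the Banach space $M_n\oplus\ell_1(\Gamma)$, is bounded below. It is therefore injective with closed range. In particular, $h_{a,c}$ is real exactly when $a=a^*$ and $c$ is real.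

**Step 2: $S_n$ is $4$-generated.** We carry out the diagonalisation idea. Let $h=h_{a,c}$ be real with $\|h\|\le1$. Evaluating at $(0,t)$ with $t$ the indicator of $\{c_u>0\}$, respectively $\{c_u<0\}$, gives $\sum c_u^+\le1$ and $\sum c_u^-\le1$. For $H\in K$, half the difference of the values of $h$ at $(H,\mathbf 1)$ and $(-H,\mathbf 1)$ is $\operatorname{tr}(aH)$, so $|\operatorname{tr}(aH)|\le1$. Write $a=\sum_k\lambda_ku_ku_k^*$ with $(u_k)$ orthonormal and $\lambda_k$ real. Taking $H=\sum_k\operatorname{sgn}(\lambda_k)u_ku_k^*$ we get $\sum_k|\lambda_k|\le1$. Put $p=\sum_k|\lambda_k|t_{u_k}\in S_n$. On $X_n$,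
$$|\operatorname{tr}(aH)|=\Big|\sum_k\lambda_k\langle Hu_k,u_k\rangle\Big|\le\sum_k|\lambda_k|t_{u_k}=p\le1 .$$
Hence
$$b=\tfrac12(p+h_{a,0})+\sum_uc_u^+t_u,\qquad b'=\tfrac12(p-h_{a,0})+\sum_uc_u^-t_u$$
are in $S_n^+$, have norm at most $\frac12(1+1)+1=2$, and satisfy $b-b'=h$. So $\|b\|+\|b'\|\le4$, and by scaling $S_n$ is $4$-generated, with both parts of norm at most $2\|h\|$.

For instance, let $n=2$ and $a=\sigma_1$, so $\operatorname{tr}(aH)=2\operatorname{Re}H_{12}$. The eigenvectors are $u_\pm=\frac1{\sqrt2}(1,\pm1)$ with eigenvalues $\pm1$, and the majorant is $p=t_{u_+}+t_{u_-}$. The standard basis $e_1,e_2$ would be useless here. The point with $H=\sigma_1$, $t_{e_1}=t_{e_2}=0$ and all other $t_u=1$ belongs to $X_2$, because $\langle\sigma_1e_k,e_k\rangle=0$. At this point every combination of $t_{e_1},t_{e_2}$ vanishes, while $\operatorname{tr}(\sigma_1H)=2$.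

**Step 3: what a decomposition of $H$ must satisfy.** We find the constraints on a decomposition at level $n$. Let $F(H,t)=H$. Its entries are $H_{ij}=\operatorname{tr}(E_{ji}H)$, so $F\in M_n(S_n)^{\rm sa}$, and $\|F\|=1$. Let $F=Y-Z$ with $Y,Z\in M_n(S_n)^+$ and put $G=Y+Z$. Then
$$G=F+2Z\ge F,\qquad G=2Y-F\ge-F,\qquad G\ge0 .$$
Collecting the coefficients of the entries of $G$, we write $G(H,t)=L(H)+\sum_ut_uA_u$ with $L:M_n\to M_n$ linear, $A_u\in M_n$ and $\sum_u\|A_u\|<\infty$. Let $e_u\in[0,1]^\Gamma$ be the point with coordinate $1$ at $u$ and $0$ elsewhere. Evaluating at $(0,e_u)$ and at $(0,\mathbf 1)$ gives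
$$A_u\ge0\ \text{ for all }u,\qquad\Big\|\sum_uA_u\Big\|\le\|G\| .\tag{9}$$
Now choose $H$ of rank one, with $t$ as small as $X_n$ allows. For a unit vector $v$ let $t^v_u=|\langle v,u\rangle|^2$. Since $|\langle\pm vv^*u,u\rangle|=|\langle v,u\rangle|^2=t^v_u$, both $(vv^*,t^v)$ and $(-vv^*,t^v)$ are in $X_n$. Use $G\ge F$ at the first and $G\ge-F$ at the second, and test on $v$. In both cases the right side is $\langle vv^*v,v\rangle=1$, so
$$\pm\langle L(vv^*)v,v\rangle+\sum_u|\langle v,u\rangle|^2\langle A_uv,v\rangle\ge1 .$$
Averaging the two signs removes the unknown $L$: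
$$\sum_u|\langle v,u\rangle|^2\langle A_uv,v\rangle\ge1\qquad\text{for every unit vector }v .\tag{10}$$

**Step 4: averaging over $v$.** We turn (10) into a lower bound for $\|G\|$. All terms are nonnegative and only countably many $A_u$ are nonzero, so we may integrate (10) term by term. By part 3 of Lemma 4,
$$\int|\langle v,u\rangle|^2\langle A_uv,v\rangle\,dv=\operatorname{tr}\Big(A_u\int|\langle v,u\rangle|^2vv^*dv\Big)=\frac{\operatorname{tr}A_u+\langle A_uu,u\rangle}{n(n+1)} .$$
Since $A_u\ge0$, we have $\langle A_uu,u\rangle\le\operatorname{tr}A_u$. With (9),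
$$1\le\frac2{n(n+1)}\operatorname{tr}\sum_uA_u\le\frac{2}{n(n+1)}\cdot n\|G\|=\frac{2}{n+1}\|G\| .$$
Hence $\|Y\|+\|Z\|\ge\|G\|\ge\frac{n+1}2=\frac{n+1}2\|F\|$, and $\alpha_n(S_n)\ge\frac{n+1}2$.

**Step 5: one system for all $n$.** We combine the $S_n$. Let $X$ be the one-point compactification, with point $\infty$, of the disjoint union $\bigsqcup_nX_n$, and let
$$S=\{h\in C(X):\ h(\infty)=0,\ h|_{X_n}\in S_n\text{ for all }n\}.$$
It is selfadjoint, and it is closed because each $S_n$ is closed. For $h\in S$ and $\varepsilon>0$ the set $\{|h|\ge\varepsilon\}$ is compact in $\bigsqcup_nX_n$, so it meets only finitely many $X_n$; thus $\|h|_{X_n}\|\to0$. Conversely, any sequence of functions in the $S_n$ whose norms tend to $0$ defines an element of $S$. So $S$ is the $c_0$-direct sum of the $S_n$.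

Let $h\in S^{\rm sa}$. By Step 2 each $h|_{X_n}$ is a difference of two elements of $S_n^+$ of norm at most $2\|h|_{X_n}\|$. These norms tend to $0$, so the pieces form two elements of $S^+$ of norm at most $2\|h\|$, whose difference is $h$. Hence $S$ is $4$-generated.

Finally, extend the function $F$ of Step 3 by $0$ outside $X_n$. This gives an element of $M_n(S)^{\rm sa}$ of norm $1$. Any decomposition of it in $M_n(S)$ restricts on $X_n$ to a decomposition in $M_n(S_n)$ with norms no larger. By Step 4, $\alpha_n(S)\ge\frac{n+1}2$, for every $n\ge1$. This proves Theorem 2(b).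

For fixed $\alpha\ge4$, this $S$ is also $\alpha$-generated. So the supremum of $\alpha_n$ over all $\alpha$-generated function systems lies between $\frac{n+1}2$ and $(2n-1)(\alpha+1)$, which is exact order $n$. This completes the proof of Theorem 2. $\blacksquare$
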